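# Countably compact, normal, ccc spaces whose $G_\delta$-topology has arbitrarily large Lindelöf degree

## 1. The guess $L(X_\delta)\le 2^{\aleph_0}$ and its first tests

Take a topological space $X$ and declare all of its $G_\delta$ sets to be open. How much worse do the covering properties become? The question of these notes comes from Santi Spadaro and Paul Szeptycki, "$G_\delta$ covers of compact spaces", arXiv:1605.05630 (2016). First we fix the words. Normal spaces are $T_1$, and $\mathfrak c=2^{\aleph_0}$.

**Definition ($G_\delta$-topology).** $X_\delta$ is the set $X$ with the topology generated by the $G_\delta$ subsets of $X$. Since $G_\delta$ sets are closed under finite intersections, they form a base of $X_\delta$. If $X$ is $T_1$, so is $X_\delta$.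

For example, in the ordinal space $\omega_1+1$ every point $\alpha<\omega_1$ is a $G_\delta$, so it is isolated in $(\omega_1+1)_\delta$. A $G_\delta$ set containing $\omega_1$ contains $\bigcap_n(\beta_n,\omega_1]\supseteq(\sup_n\beta_n,\omega_1]$ for some $\beta_n<\omega_1$, so the sets $(\beta,\omega_1]$ still form a local base at $\omega_1$.

**Definition (Lindelöf degree).** $L(Y)$ is the least infinite cardinal $\kappa$ such that every open cover of $Y$ has a subcover of cardinality at most $\kappa$.

In the example, one member of any open cover of $(\omega_1+1)_\delta$ contains some $(\beta,\omega_1]$, and only countably many points are left. So $L((\omega_1+1)_\delta)=\omega$. If we delete the single point $\omega_1$, the space $(\omega_1)_\delta$ is discrete and $L((\omega_1)_\delta)=\omega_1$. Keep this in mind: deleting a point of uncountable cofinality made $L$ jump.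

**Definition (weakly Lindelöf, ccc).** $X$ is weakly Lindelöf if every open cover $\mathcal U$ has a countable $\mathcal V\subseteq\mathcal U$ with $\bigcup\mathcal V$ dense in $X$. $X$ is ccc if every family of pairwise disjoint nonempty open sets is countable.

Every compact space is weakly Lindelöf. Every ccc space is too: given an open cover $\mathcal U$, take a maximal disjoint family of nonempty open sets, each contained in a member of $\mathcal U$. It is countable, and its union is dense by maximality. Choose one member of $\mathcal U$ around each of its elements. An uncountable discrete space is not weakly Lindelöf.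

**Definition (countable tightness, Fréchet–Urysohn).** $X$ has countable tightness if $x\in\overline A$ always implies $x\in\overline C$ for some countable $C\subseteq A$. It is Fréchet–Urysohn if $x\in\overline A$ always implies that some sequence in $A$ converges to $x$.

The one-point compactification $D\cup\{\infty\}$ of an uncountable discrete set $D$ is Fréchet–Urysohn, because any sequence of distinct points of $D$ converges to $\infty$; it is not first countable. The space $\omega_1+1$ does not have countable tightness: $\omega_1$ lies in the closure of $[0,\omega_1)$ but of no countable subset of it.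

**Definition (countably compact, $\omega$-bounded).** $X$ is countably compact if every countable open cover has a finite subcover. For $T_1$ spaces this is equivalent to the statement that every infinite subset has an accumulation point. $X$ is $\omega$-bounded if every countable subset of $X$ has compact closure in $X$.

A $T_1$ $\omega$-bounded space is countably compact: an infinite set contains a countably infinite set, which has an accumulation point in its compact closure. The space $\omega_1$ is $\omega$-bounded, since a countable set lies in some compact $[0,\beta]$; it is not compact.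

The question: *is there a countably compact, normal, weakly Lindelöf space $X$ of countable tightness with $L(X_\delta)>2^{\aleph_0}$?*

The answer one would first guess is no. There is a known result: for $X$ with exactly these properties, every cover of $X$ by $G_\delta$ sets has a subcollection of size at most $2^{\aleph_0}$ whose union is dense in $X_\delta$. One would hope to improve "dense union" to "everything". The simplest cases agree with the guess.

* Let $X$ be compact metrizable. Points are $G_\delta$, so $X_\delta$ is discrete and $L(X_\delta)=\max(|X|,\omega)$. As $X$ is separable metrizable, $|X|\le\mathfrak c$. For $X=[0,1]$ we get exactly $L(X_\delta)=\mathfrak c$.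
* Let $X=D\cup\{\infty\}$ be the one-point compactification of a discrete set of any size. A $G_\delta$ set containing $\infty$ has countable complement, so $L(X_\delta)=\omega$.
* Let $X$ be any compact space of countable tightness. Then $L(X_\delta)\le 2^{t(X)}= 2^{\aleph_0}$ by a theorem of Pytkeev, where $t(X)$ denotes the tightness.
* Let $X$ be normal, first countable and weakly Lindelöf. Then already $|X|\le2^{\aleph_0}$, by the inequality $|X|\le 2^{\chi(X)wL(X)}$ of Bell–Ginsburg–Woods for normal $X$, where $\chi$ is the character and $wL$ the weak Lindelöf number.

So a space refuting the guess can be neither compact nor first countable. Nevertheless the guess is wrong, and badly: no cardinal bounds $L(X_\delta)$ for such spaces.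

## 2. Two half-examples: ordinals of countable cofinality and the $\Sigma$-product

An ordinal is the set of smaller ordinals; $\mathrm{cf}(0)=0$ and $\mathrm{cf}(\alpha+1)=1$. Here are two spaces that each do half of the job.

**Ordinals of countable cofinality.** We take the hint from $\omega_1+1$ and delete *all* ordinals of uncountable cofinality. For an infinite cardinal $\kappa$ put
$$Y_\kappa=\{\theta\le\kappa+1:\ \mathrm{cf}(\theta)\le\omega\}$$
with the topology inherited from the ordinal space $\kappa+2$. An infinite subset contains a strictly increasing sequence, whose supremum has cofinality $\omega$ and hence is a point of $Y_\kappa$; so $Y_\kappa$ is countably compact. It is normal, since subspaces of linearly ordered spaces are normal. It is first countable, so its points are $G_\delta$, $(Y_\kappa)_\delta$ is discrete, and $L((Y_\kappa)_\delta)=|Y_\kappa|=\kappa$, as large as we like.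

Only weak Lindelöfness fails, for $\kappa\ge\omega_1$. As $\omega_1\notin Y_\kappa$, the sets $[0,\alpha]$ for $\alpha<\omega_1$, together with $Y_\kappa\setminus[0,\omega_1)$, form an open cover. Given countably many of them, let $\sigma<\omega_1$ be above all the $\alpha$'s involved. Then $\sigma+1$ is an isolated point outside their union, so this union is not dense.

**The $\Sigma$-product.** To get weak Lindelöfness one can look for dense subspaces of Cantor cubes. For a set $\Gamma$, give $2^\Gamma=\{0,1\}^\Gamma$ the product topology. Cantor cubes are ccc, and a dense subspace $Z$ of a ccc space is ccc: if open sets $O,O'$ have disjoint traces on $Z$, then $O\cap O'=\emptyset$ by density. The first dense countably compact subspace to try is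
$$\Sigma=\{x\in2^\Gamma:\ x(\gamma)=0\text{ for all but countably many }\gamma\}.$$
It realizes every $0$-$1$ pattern on every countable set of coordinates, so it is dense and ccc. It is $\omega$-bounded: the supports of countably many points lie in one countable set $S$, and the closure stays in the compact set of points vanishing off $S$, which is contained in $\Sigma$. But it does not help, whatever its other properties are.

**Proposition 1.** For every set $\Gamma$, $L(\Sigma_\delta)\le\mathfrak c$.

*Proof.* Let $\mathcal U$ be an open cover of $\Sigma_\delta$. For $x\in\Sigma$ choose $U_x\in\mathcal U$ and a countable $E_x\subseteq\Gamma$ such that every $z\in\Sigma$ agreeing with $x$ on $E_x$ lies in $U_x$. Define an increasing sequence of sets $M_\xi\subseteq\Gamma$, $\xi\le\omega_1$, by $M_0=\emptyset$, unions at limits, and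
$$M_{\xi+1}=M_\xi\cup\bigcup\{E_x: x\in\Sigma\text{ has support contained in }M_\xi\}.$$
If $|M_\xi|\le\mathfrak c$, there are at most $\mathfrak c^{\omega}=\mathfrak c$ such $x$; so $|M_\xi|\le\mathfrak c$ for all $\xi\le\omega_1$. Let $M=M_{\omega_1}$. Given $z\in\Sigma$, let $x$ equal $z$ on $M$ and $0$ off $M$. The support of $x$ is countable, hence contained in some $M_\xi$ with $\xi<\omega_1$, so $E_x\subseteq M_{\xi+1}\subseteq M$. Thus $z$ agrees with $x$ on $E_x$, and $z\in U_x$. So $\Sigma$ is covered by the sets $U_x$ with $x$ supported in $M$, and there are at most $\mathfrak c$ of those. $\square$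

The attempt fails at a precise place: cutting a point of $\Sigma$ down to $M$ gives one of only $\mathfrak c$ points, because a point of $\Sigma$ carries only countably much information. We need a space which, like $\Sigma$, realizes every pattern on countably many coordinates, but which contains $Y_\kappa$ as a closed subspace.

**How $Y_\kappa$ sits in a cube.** Let $\Gamma=\kappa+1$, and for $\theta\le\kappa+1$ let $p_\theta\in2^\Gamma$ be the characteristic function of $[0,\theta)$. The $p_\theta$ are exactly the non-increasing functions $\Gamma\to\{0,1\}$. They form a closed set $D\subseteq2^\Gamma$, because "$x(\gamma)\ge x(\gamma')$ for all $\gamma<\gamma'$" is a closed condition. Also $p_\theta(\gamma)=1$ iff $\theta>\gamma$, and $p_\theta(\gamma)=0$ iff $\theta\le\gamma$; the sets $\{\theta:\theta>\gamma\}$ and $\{\theta:\theta\le\gamma\}$ generate the order topology of $\kappa+2$. So $D$ is a copy of $\kappa+2$. We want a space $X\subseteq2^\Gamma$ that contains $p_\theta$ when $\mathrm{cf}(\theta)\le\omega$ and omits it when $\mathrm{cf}(\theta)>\omega$. If $\theta\le\kappa$ has uncountable cofinality, then $p_\theta$ is $1$ everywhere below $\theta$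 and $0$ at $\theta$: it jumps at $\theta$. This suggests forbidding jumps at points of uncountable cofinality.

## 3. The space $X(\lambda)$ and the two theorems

For an ordinal $\lambda$ put $\Gamma=\lambda+1=\{\gamma:\gamma\le\lambda\}$. For $E\subseteq\Gamma$ let $\pi_E:2^\Gamma\to2^E$ be the restriction map.

**Definition ($X(\lambda)$).**
$$X(\lambda)=\Bigl\{x\in 2^{\Gamma}:\ \forall \alpha\le\lambda \text{ with } \mathrm{cf}(\alpha)>\omega\ \ \exists \beta<\alpha\ \text{ such that } \{\gamma\in(\beta,\alpha): x(\gamma)\ne x(\alpha)\}\text{ is countable}\Bigr\}$$
with the subspace topology of $2^\Gamma$.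

The exceptional countable set can be removed. If $\mathrm{cf}(\alpha)>\omega$, a countable subset of $\alpha$ is bounded below $\alpha$, so we may raise $\beta$ above it. Hence
$$x\in X(\lambda)\iff \text{for every }\alpha\le\lambda\text{ with }\mathrm{cf}(\alpha)>\omega,\ x\text{ is constant on }(\beta,\alpha]\text{ for some }\beta<\alpha. \tag{1}$$
In other words, $X(\lambda)$ consists of the functions $\lambda+1\to\{0,1\}$ that are continuous, in the order topology of $\lambda+1$, at each point of uncountable cofinality. We use form (1) throughout.

If $\lambda<\omega_1$, there is no condition, and $X(\lambda)=2^\Gamma$ is compact metrizable. For $\lambda=\omega_1$, $X(\omega_1)$ consists of those $x\in2^{\omega_1+1}$ that are eventually constant below $\omega_1$ with eventual value $x(\omega_1)$. Countably many such functions are all constant past a common $\beta<\omega_1$, and so are their limits: this is why countable sets have closures inside $X$. The space is not closed in $2^{\omega_1+1}$: the function $p_{\omega_1}$ is the limit of the functions $p_{\theta}$ as $\theta\to\omega_1$, $\theta<\omega_1$, which lie in $X(\omega_1)$, but $p_{\omega_1}$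 does not.

**Theorem A.** For every ordinal $\lambda$, $X=X(\lambda)$ is countably compact, normal ($T_1$), ccc (hence weakly Lindelöf) and of countable tightness. For every infinite cardinal $\kappa$, $L(X(\kappa)_\delta)\ge\kappa$. In particular $X=X(\mathfrak c^+)$ satisfies $L(X_\delta)\ge\mathfrak c^+>2^{\aleph_0}$.

So, in ZFC, the answer to the question is yes.

In the second theorem $w$ is the weight (the least size of a base), $\beta X$ is the Stone–Čech compactification, and the Boolean group $2^\Gamma$ carries coordinatewise addition mod $2$. A subset of $2^\Gamma$ is called $G_\delta$-dense if it meets every nonempty $G_\delta$ set; for example, $\Sigma$ is $G_\delta$-dense, since it realizes all patterns on countable sets.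

**Theorem B.** For every infinite cardinal $\kappa$ let $X=X(\kappa\cdot\omega)$ (ordinal product). Then:

1. $X$ is $\omega$-bounded, and closures of countable sets are compact metrizable; hence $X$ is Fréchet–Urysohn.
2. $X$ is a dense, indeed $G_\delta$-dense, subgroup of the Boolean group $2^{\Gamma}$, $|\Gamma|=\kappa$. So $X$ is a ccc topological group with $w(X)=\kappa$.
3. Disjoint closed subsets of $X$ are separated by clopen sets, and $\beta X=2^\Gamma$.
4. $X_\delta$ has a closed discrete subset of size $\kappa^{\omega}$, and $L(X_\delta)=\kappa^{\omega}=w(X)^\omega$. This is the maximum possible, since $L(Y_\delta)\le w(Y)^\omega$ for every space $Y$ of infinite weight.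

In Sections 4–6, $\lambda$ is any ordinal and $X=X(\lambda)$. As a subspace of $2^\Gamma$, $X$ is Hausdorff. For $x\in X$ and $\alpha\le\lambda$ with $\mathrm{cf}(\alpha)>\omega$ fix, by (1), some $\beta(x,\alpha)<\alpha$ such that $x$ is constant on $(\beta(x,\alpha),\alpha]$. Closures $\overline A$ are taken in $2^\Gamma$.

## 4. Countable sets of points and countable sets of coordinates

The first lemma gives countable compactness. It rests on one fact: countably many ordinals below an $\alpha$ of uncountable cofinality have supremum below $\alpha$.

**Lemma 2.** If $A\subseteq X$ is countable, then $\overline A\subseteq X$. Hence $X$ is $\omega$-bounded, and so countably compact.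

*Proof.* Let $y\in\overline A$ and $\mathrm{cf}(\alpha)>\omega$. Put $\beta=\sup_{x\in A}\beta(x,\alpha)<\alpha$. For each $\gamma\in(\beta,\alpha]$, all $x\in A$ satisfy $x(\gamma)=x(\alpha)$. The set $\{z\in2^\Gamma:z(\gamma)=z(\alpha)\}$ is clopen and contains $A$, so it contains $y$. Thus $y$ is constant on $(\beta,\alpha]$, and $y\in X$ by (1). So $\overline A$ is a compact subset of $X$ and is the closure of $A$ in $X$. $\square$

The second lemma says that the continuity requirement puts no constraint on countably many coordinates; it gives the chain condition.

**Lemma 3.** For every countable $E\subseteq\Gamma$, $\pi_E(X)=2^E$. Hence $X$ is $G_\delta$-dense in $2^\Gamma$, in particular dense, and so $X$ is ccc and weakly Lindelöf.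

*Proof.* Let $g\in2^E$. Fill in the other coordinates by looking *upward* to the next element of $E$: put
$$x(\gamma)=g\bigl(\min(E\setminus\gamma)\bigr)\ \text{ if }E\setminus\gamma=\{\varepsilon\in E:\varepsilon\ge\gamma\}\ne\emptyset,\qquad x(\gamma)=0\ \text{ otherwise.}$$
Clearly $x{\restriction}E=g$. Let $\mathrm{cf}(\alpha)>\omega$. As $E\cap\alpha$ is countable, there is $\beta<\alpha$ with $E\cap\alpha\subseteq[0,\beta]$. For $\gamma\in(\beta,\alpha]$ we have $E\setminus\gamma=E\setminus\alpha$, so $x(\gamma)=x(\alpha)$. Hence $x\in X$.

A nonempty $G_\delta$ set in $2^\Gamma$ containing a point $z$ contains $\{x:x{\restriction}E=z{\restriction}E\}$ for some countable $E$, since each of the countably many open sets contains a basic neighborhood of $z$. By what we just proved, it meets $X$. In particular $X$ is dense in the ccc space $2^\Gamma$, hence ccc, hence weakly Lindelöf. $\square$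

## 5. Good pairs, metrizable closures and countable tightness

Suppose we want to prove countable tightness. Let $y\in\overline D$ with $D\subseteq X$. It is easy to choose a countable $A\subseteq D$ that approximates $y$ on all finite subsets of a given countable $E\subseteq\Gamma$. But this says nothing about the uncountably many coordinates outside $E$. We need an $E$ such that the coordinates in $E$ control all others, at least for the points of $A\cup\{y\}$. The upward filling of Lemma 3 tells us what to hope for: $x(\eta)=x(\text{next element of }E\text{ above }\eta)$. Continuity at points of uncountable cofinality makes this true once $E$ is closed off correctly.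

For $\alpha=\beta+1$ put $s(\alpha)=\{\beta\}$. If $\mathrm{cf}(\alpha)=\omega$, fix a countable cofinal set $s(\alpha)\subseteq\alpha$. In all other cases put $s(\alpha)=\emptyset$.

**Definition (good pair).** A pair $(A,E)$ of countable sets $A\subseteq X$, $E\subseteq\Gamma$ is *good* if

* $\lambda\in E$, and $s(\alpha)\subseteq E$ for all $\alpha\in E$;
* $\beta(x,\alpha)\in E$ for all $x\in A$ and all $\alpha\in E$ with $\mathrm{cf}(\alpha)>\omega$.

For example, let $\lambda=\omega_1$, let $A$ be countable, and let $\beta<\omega_1$ satisfy $\beta(x,\omega_1)\le\beta$ for all $x\in A$. Then $(A,[0,\beta]\cup\{\omega_1\})$ is good.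

Three facts follow directly from the definition.

(a) For all countable $A\subseteq X$ and $E_0\subseteq\Gamma$ there is a countable $E\supseteq E_0$ with $(A,E)$ good: start from $E_0\cup\{\lambda\}$, add in each of $\omega$ steps the countably many ordinals in the sets $s(\alpha)$ and of the form $\beta(x,\alpha)$ that are required by the current set, and take the union.

(b) If $(A_n,E_n)$ are good and increasing in both coordinates, then $(\bigcup_nA_n,\bigcup_nE_n)$ is good, since any $x$ and $\alpha$ from the unions already occur together at some stage $n$.

(c) If $(A,E)$ is good and $A'\subseteq A$, then $(A',E)$ is good.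

For $E\ni\lambda$ and $\eta\in\Gamma$ let $\rho_E(\eta)=\min(E\setminus\eta)$, the least element of $E$ that is $\ge\eta$. It exists because $\lambda\in E$.

**Lemma 4.** If $(A,E)$ is good, then
$$x(\eta)=x(\rho_E(\eta))\qquad\text{for all }x\in\overline A,\ \eta\in\Gamma. \tag{2}$$
Hence $\pi_E{\restriction}\overline A$ is injective, and $\overline A$ is compact metrizable.

*Proof.* For fixed $\eta$ the equation defines a closed subset of $2^\Gamma$, so it suffices to treat $x\in A$. If $\eta\in E$ there is nothing to prove. Let $\eta\notin E$ and $\alpha=\rho_E(\eta)$. Then $\alpha>\eta$, and no element of $E$ lies in $[\eta,\alpha)$. We determine what kind of ordinal $\alpha\in E$ is. It is not $0$, as $\alpha>\eta$. If $\alpha=\beta+1$, then $\beta\in s(\alpha)\subseteq E$ and $\beta\ge\eta$, a contradiction. If $\mathrm{cf}(\alpha)=\omega$, then $s(\alpha)\subseteq E$ is cofinal in $\alpha$ and meets $[\eta,\alpha)$, a contradiction. So $\mathrm{cf}(\alpha)>\omega$. Now $\beta(x,\alpha)\in E$ and $\beta(x,\alpha)<\alpha$, so $\beta(x,\alpha)<\eta$, because $[\eta,\alpha)$ contains no element of $E$. Therefore $\eta\in(\beta(x,\alpha),\alpha]$, and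 $x(\eta)=x(\alpha)$.

By (2), a point $x\in\overline A$ is determined by $x{\restriction}E$. So $\pi_E{\restriction}\overline A$ is a continuous injection of a compact space into the metrizable space $2^E$, hence an embedding. $\square$

**Lemma 5.** $X$ has countable tightness, and is in fact Fréchet–Urysohn.

*Proof.* Let $D\subseteq X$ and $y\in X\cap\overline D$.

**Step 1: build $A$ and $E$ together.** The purpose is to approximate $y$ on a set $E$ which is good for the approximating points themselves. Let $A_0=\emptyset$ and let $E_0$ be countable with $(\{y\},E_0)$ good. Given $A_n\subseteq D$ and $E_n$, choose for each finite $G\subseteq E_n$ a point $d_G\in D$ with $d_G{\restriction}G=y{\restriction}G$; this is possible since $y\in\overline D$. There are countably many $G$, so $A_{n+1}=A_n\cup\{d_G:G\subseteq E_n\text{ finite}\}$ is countable. By (a) choose a countable $E_{n+1}\supseteq E_n$ with $(A_{n+1}\cup\{y\},E_{n+1})$ good. Let $A=\bigcup_nA_n\subseteq D$ and $E=\bigcup_nE_n$. By (b), $(A\cup\{y\},E)$ is good.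

**Step 2: transfer from $E$ to all coordinates.** We show $y\in\overline A$. Let $G\subseteq\Gamma$ be finite. Then $\rho_E[G]$ is a finite subset of $E$, so it is contained in some $E_n$, and some $d\in A_{n+1}$ agrees with $y$ on it. By (2), applied to the good pair $(A\cup\{y\},E)$, we get for $\eta\in G$
$$d(\eta)=d(\rho_E(\eta))=y(\rho_E(\eta))=y(\eta).$$
So $d{\restriction}G=y{\restriction}G$. As $G$ was arbitrary, $y\in\overline A$, with $A\subseteq D$ countable.

**Step 3: get a sequence.** By (c) and Lemma 4, $\overline A$ is metrizable and contains $y$, so some sequence in $A$ converges to $y$. $\square$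

## 6. Normality by reduction to countably many coordinates

Disjoint closed sets are to be separated already by their projections to a countable set of coordinates, where compactness is available.

**Lemma 6.** If $H,K\subseteq X$ are disjoint and closed in $X$, there is a countable $E\subseteq\Gamma$ such that $\pi_E(H)$ and $\pi_E(K)$ are disjoint and compact. Consequently there is a clopen set $C\subseteq2^E$ with $\pi_E(H)\subseteq C$ and $\pi_E(K)\cap C=\emptyset$, and the clopen subset $X\cap\pi_E^{-1}(C)$ of $X$ separates $H$ from $K$. In particular $X$ is normal.

*Proof.*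

**Step 1: build $E$ with countable sets $H_\omega\subseteq H$ and $K_\omega\subseteq K$ that are dense as seen from $E$.** Start with $A_0=\emptyset$ and a good pair $(A_0,E_0)$. Given a good pair $(A_n,E_n)$, choose countable $H_n\subseteq H$ and $K_n\subseteq K$ with $\pi_{E_n}(H_n)$ dense in $\pi_{E_n}(H)$ and $\pi_{E_n}(K_n)$ dense in $\pi_{E_n}(K)$. This is possible because $2^{E_n}$ is second countable, so its subspaces are separable. Let $A_{n+1}=A_n\cup H_n\cup K_n$, and by (a) let $E_{n+1}\supseteq E_n$ be countable with $(A_{n+1},E_{n+1})$ good. Put $E=\bigcup_nE_n$, $H_\omega=\bigcup_nH_n$, $K_\omega=\bigcup_nK_n$. By (b), $(H_\omega\cup K_\omega,E)$ is good.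

The set $\pi_E(H_\omega)$ is dense in $\pi_E(H)$: let $h\in H$ and let $G\subseteq E$ be finite. Then $G\subseteq E_n$ for some $n$, and some $h'\in H_n$ agrees with $h$ on $G$. Likewise $\pi_E(K_\omega)$ is dense in $\pi_E(K)$.

**Step 2: the projections are compact.** Let $H^*=\overline{H_\omega}$. By Lemma 2, $H^*$ is compact and contained in $X$, so $H^*\subseteq H$ because $H$ is closed in $X$. Therefore $\pi_E(H^*)$ is compact, hence closed in $2^E$, and
$$\pi_E(H)\subseteq\overline{\pi_E(H_\omega)}\subseteq\pi_E(H^*)\subseteq\pi_E(H).$$
So $\pi_E(H)=\pi_E(H^*)$ is compact. In the same way $\pi_E(K)=\pi_E(K^*)$, where $K^*=\overline{K_\omega}\subseteq K$.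

**Step 3: the projections are disjoint.** Suppose $z\in\pi_E(H)\cap\pi_E(K)$. Choose $h\in H^*$ and $k\in K^*$ with $h{\restriction}E=z=k{\restriction}E$. Both lie in $\overline{H_\omega\cup K_\omega}$, on which $\pi_E$ is injective by Lemma 4. So $h=k\in H\cap K$, a contradiction.

**Step 4: pull back.** Disjoint compact subsets of the zero-dimensional compact space $2^E$ are separated by a clopen set $C$. Then $\pi_E^{-1}(C)$ is clopen in $2^\Gamma$, contains $H$ and misses $K$. $\square$

## 7. A closed copy of $Y_\kappa$ in $X(\kappa)$: the bound $L(X(\kappa)_\delta)\ge\kappa$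

Let $\kappa$ be an infinite cardinal, $\lambda=\kappa$, $\Gamma=\kappa+1$, and $X=X(\kappa)$. We return to the non-increasing functions $p_\theta$, $\theta\le\kappa+1$, of Section 2, where $p_\theta$ is the characteristic function of $[0,\theta)$.

**Step 1: which $p_\theta$ belong to $X$.** We show that $p_\theta\in X$ iff $\mathrm{cf}(\theta)\le\omega$. Suppose $\mathrm{cf}(\theta)>\omega$; then $\theta\le\kappa$, and $p_\theta$ is $1$ on $[0,\theta)$ and $0$ at $\theta$, so it is constant on no $(\beta,\theta]$ with $\beta<\theta$, and $p_\theta\notin X$ by (1). Conversely let $\mathrm{cf}(\theta)\le\omega$, and let $\alpha\le\kappa$ have $\mathrm{cf}(\alpha)>\omega$. Then $\alpha\ne\theta$. If $\alpha<\theta$, then $p_\theta$ is $1$ on $[0,\alpha]$. If $\alpha>\theta$, then $p_\theta$ is $0$ on $(\theta,\alpha]$. So $p_\theta\in X$.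

Let $P$ be the set of non-increasing functions in $X$. By Step 1, $P=\{p_\theta:\theta\le\kappa+1,\ \mathrm{cf}(\theta)\le\omega\}$. It is closed in $X$, since being non-increasing is a closed condition.

**Step 2: every point of $P$ is isolated in $P$ by a $G_\delta$ set.** For $\theta\le\kappa+1$ with $\mathrm{cf}(\theta)\le\omega$, define a $G_\delta$ subset $W_\theta$ of $X$ by

* $W_0=\{x\in X:x(0)=0\}$ and $W_{\kappa+1}=\{x\in X:x(\kappa)=1\}$;
* $W_{\xi+1}=\{x\in X:x(\xi)=1,\ x(\xi+1)=0\}$ for $\xi<\kappa$;
* $W_\theta=\{x\in X:x(\theta)=0,\ x(\gamma)=1\text{ for all }\gamma\in s(\theta)\}$ if $\mathrm{cf}(\theta)=\omega$.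

We claim $W_\theta\cap P=\{p_\theta\}$. Clearly $p_\theta\in W_\theta$. Let $p_\tau\in W_\theta$; recall that $p_\tau(\gamma)=1$ iff $\gamma<\tau$. In the first case $p_\tau(0)=0$ gives $\tau=0$, and $p_\tau(\kappa)=1$ gives $\tau=\kappa+1$. In the second case $\xi<\tau\le\xi+1$, so $\tau=\xi+1$. In the third case $\tau\le\theta$, and $\gamma<\tau$ for all $\gamma$ in the cofinal set $s(\theta)\subseteq\theta$, so $\tau\ge\theta$; hence $\tau=\theta$.

**Step 3: count.** The sets $W_\theta$ together with the open set $X\setminus P$ form a cover of $X$ by $G_\delta$ sets. By Step 2, $W_\theta$ is the only member of this cover that contains $p_\theta$, and the sets $W_\theta$ are pairwise distinct. So every subcover contains all of them, and there are at least $\kappa$, one for each $\theta=\xi+1$ with $\xi<\kappa$. Since no subcover has fewer than $\kappa$ members, $L(X_\delta)\ge\kappa$.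

The sets $W_\theta$ alone already cover $X$. If $x\in X$ is constantly $1$, then $x\in W_{\kappa+1}$. Otherwise let $\theta$ be least with $x(\theta)=0$. Then $\mathrm{cf}(\theta)\le\omega$, since $x$ is constant on no $(\beta,\theta]$ with $\beta<\theta$, and $x\in W_\theta$.

**Conclusion of the proof of Theorem A.** Lemma 2 gives countable compactness, Lemma 3 the ccc and weak Lindelöfness, Lemma 5 countable tightness, and Lemma 6 normality, for every $\lambda$. Step 3 gives $L(X(\kappa)_\delta)\ge\kappa$. With $\kappa=\mathfrak c^+$ we obtain $L(X(\mathfrak c^+)_\delta)\ge\mathfrak c^+>2^{\aleph_0}$. $\blacksquare$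

## 8. Countably many copies side by side: Theorem B

Let $\kappa$ be an infinite cardinal, $\lambda=\kappa\cdot\omega$, $\Gamma=\lambda+1$ and $X=X(\lambda)$. Then $|\Gamma|=\kappa$. Sections 4–6 apply to this $\lambda$.

**Part 1.** $X$ is $\omega$-bounded by Lemma 2. By (a), every countable $A\subseteq X$ is the first coordinate of a good pair, so $\overline A$ is compact metrizable by Lemma 4. $X$ is Fréchet–Urysohn by Lemma 5.

**Part 2.** *Subgroup.* The zero function is in $X$. If $x,y\in X$ and $\mathrm{cf}(\alpha)>\omega$, then $x$ and $y$, hence also $x+y$ (mod $2$), are constant on $(\max\{\beta(x,\alpha),\beta(y,\alpha)\},\alpha]$. So $x+y\in X$; as every element is its own inverse, $X$ is a subgroup of $2^\Gamma$ and so a topological group. It is $G_\delta$-dense and ccc by Lemma 3.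

*Weight.* Clearly $w(X)\le w(2^\Gamma)=\kappa$. For the other inequality we show that no point $x\in X$ has a local base $\mathcal W$ in $X$ with $|\mathcal W|<\kappa$. Suppose it has. For each $W\in\mathcal W$ choose a finite $G_W\subseteq\Gamma$ such that every $z\in X$ agreeing with $x$ on $G_W$ lies in $W$. The union of the sets $G_W$ is finite if $\mathcal W$ is finite, and has size at most $|\mathcal W|$ if $\mathcal W$ is infinite; in both cases its size is less than $\kappa$. Pick $\gamma\in\Gamma$ outside it. Some $W\in\mathcal W$ is contained in the neighborhood $\{z\in X:z(\gamma)=x(\gamma)\}$ of $x$. But by Lemma 3, applied to $G_W\cup\{\gamma\}$, there is $z\in X$ with $z{\restriction}G_W=x{\restriction}G_W$ and $z(\gamma)\ne x(\gamma)$. This $z$ lies in $W$, a contradiction. Hence $w(X)=\kappa$.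

**Part 3.** The first statement is in Lemma 6. Moreover, with $E$ and $C$ as in that lemma, $\pi_E^{-1}(C)$ and its complement are clopen in $2^\Gamma$, one containing $H$ and the other $K$. So disjoint closed sets of $X$ have disjoint closures in $2^\Gamma$.

This gives $\beta X=2^\Gamma$, as follows. The inclusion $X\to2^\Gamma$ extends to a continuous map $q:\beta X\to2^\Gamma$. It is onto, since its image is compact and contains the dense set $X$. It is injective: let $u\ne v$ in $\beta X$, and choose disjoint closed neighborhoods $N_u,N_v$ of $u$ and $v$ in $\beta X$. Then $u$ is in the closure of $N_u\cap X$ and $v$ in the closure of $N_v\cap X$, by density of $X$ in $\beta X$. By continuity $q(u)$ is in the closure of $N_u\cap X$ in $2^\Gamma$, and $q(v)$ in that of $N_v\cap X$. These two sets are disjoint and closed in $X$, so their closures in $2^\Gamma$ are disjoint, and $q(u)\ne q(v)$. A continuous bijection between compact Hausdorff spaces is a homeomorphism, and $q$ fixes $X$ pointwise.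

**Part 4, upper bound.** Let $Y$ be a space of infinite weight and $\mathcal B$ a base with $|\mathcal B|=w(Y)$. If $y\in\bigcap_nO_n$ with $O_n$ open, choose $B_n\in\mathcal B$ with $y\in B_n\subseteq O_n$; then $y\in\bigcap_nB_n\subseteq\bigcap_nO_n$. So the countable intersections of members of $\mathcal B$ form a base of $Y_\delta$ of size at most $w(Y)^\omega$. Since the Lindelöf degree is at most any infinite cardinal that bounds the size of a base, $L(Y_\delta)\le w(Y)^\omega$. For our $X$ this reads $L(X_\delta)\le\kappa^\omega$.

**Part 4, lower bound.** The plan is to place a copy of the staircase set of Section 7 on each of countably many disjoint blocks of $\Gamma$. A countable product of spaces whose points are $G_\delta$ again has this property, and the number of points rises from $\kappa$ to $\kappa^\omega$.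

**Step 1: the blocks.** Write $\kappa n$ for the ordinal product $\kappa\cdot n$, and for $n<\omega$ let
$$I_n=[\kappa n+1,\ \kappa(n+1)]=\{\kappa n+1+\xi:\ \xi\le\kappa\},$$
where the second equality holds because $1+\kappa=\kappa$. The $I_n$ are pairwise disjoint, and they cover $\Gamma\setminus\{0,\lambda\}$: for $0<\alpha<\lambda$ take the least $n$ with $\alpha\le\kappa(n+1)$; then $\alpha\ge\kappa n+1$. If $\alpha=\kappa n+1+\xi\in I_n$ and $\xi$ is a limit ordinal $>0$, then $\alpha$ is a limit ordinal and $\mathrm{cf}(\alpha)=\mathrm{cf}(\xi)$. If $\xi$ is $0$ or a successor, then $\alpha$ is a successor.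

**Step 2: the closed set $P$.** Let
$$P=\{x\in X:\ x(0)=x(\lambda)=0\text{ and }x{\restriction}I_n\text{ is non-increasing for every }n\}.$$
This is closed in $X$. A function $x\in2^\Gamma$ with $x(0)=x(\lambda)=0$ and all $x{\restriction}I_n$ non-increasing is determined by the sequence $\theta=(\theta_n)_{n<\omega}$ of ordinals $\theta_n\le\kappa+1$ such that
$$x(\kappa n+1+\xi)=1\iff\xi<\theta_n\qquad(n<\omega,\ \xi\le\kappa).$$
Write $x=p_\theta$. We claim that $p_\theta\in X$ iff $\mathrm{cf}(\theta_n)\le\omega$ for all $n$.

If $\mathrm{cf}(\theta_n)>\omega$ for some $n$, then $\theta_n\le\kappa$, and $\alpha=\kappa n+1+\theta_n\in I_n$ has uncountable cofinality. Here $p_\theta$ is $1$ on $[\kappa n+1,\alpha)$ and $0$ at $\alpha$, so $p_\theta\notin X$.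

Conversely let all $\mathrm{cf}(\theta_n)\le\omega$, and let $\alpha\le\lambda$ have $\mathrm{cf}(\alpha)>\omega$. Since $\mathrm{cf}(\lambda)=\omega$, $\alpha\ne\lambda$, so $\alpha=\kappa n+1+\xi\in I_n$ for some $n$. As $\alpha$ is a limit, $\xi>0$ is a limit with $\mathrm{cf}(\xi)=\mathrm{cf}(\alpha)>\omega$, so $\xi\ne\theta_n$. If $\xi<\theta_n$, then $p_\theta$ is $1$ on $(\kappa n+1,\alpha]$, and $\kappa n+1<\alpha$. If $\xi>\theta_n$, then $p_\theta$ is $0$ on $(\kappa n+1+\theta_n,\alpha]$, and $\kappa n+1+\theta_n<\alpha$. So $p_\theta\in X$, which proves the claim.

Hence $P$ consists of the points $p_\theta$ with $\theta_n\le\kappa+1$ and $\mathrm{cf}(\theta_n)\le\omega$ for all $n$. There are $\kappa$ possibilities for each $\theta_n$ (all successors $\xi+1$ with $\xi<\kappa$ are allowed), and different sequences give different points. So $|P|=\kappa^\omega$.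

**Step 3: every point of $P$ is isolated in $P$ by a $G_\delta$ set.** For $n<\omega$ and $\tau\le\kappa+1$ with $\mathrm{cf}(\tau)\le\omega$ define a $G_\delta$ subset $W^n_\tau$ of $X$ by

* $W^n_0=\{x:x(\kappa n+1)=0\}$ and $W^n_{\kappa+1}=\{x:x(\kappa(n+1))=1\}$;
* $W^n_{\xi+1}=\{x:x(\kappa n+1+\xi)=1,\ x(\kappa n+1+\xi+1)=0\}$ for $\xi<\kappa$;
* $W^n_\tau=\{x:x(\alpha)=0,\ x(\gamma)=1\text{ for all }\gamma\in s(\alpha)\cap I_n\}$ if $\mathrm{cf}(\tau)=\omega$, where $\alpha=\kappa n+1+\tau$.

In the last line $\tau\le\kappa$, so $\alpha\in I_n$, and $\mathrm{cf}(\alpha)=\omega$. As $\alpha>\kappa n+1$, the set $s(\alpha)\cap I_n$ is cofinal in $\alpha$. We claim that for $p_\theta\in P$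
$$p_\theta\in W^n_\tau\iff\theta_n=\tau. \tag{3}$$
The implication from right to left is immediate from the definitions. For the other, let $p_\theta\in W^n_\tau$. If $\tau=0$, then $0\not<\theta_n$, so $\theta_n=0$. If $\tau=\kappa+1$, then $\kappa<\theta_n$, so $\theta_n=\kappa+1$. If $\tau=\xi+1$ with $\xi<\kappa$, then $\xi<\theta_n\le\xi+1$, so $\theta_n=\tau$. If $\mathrm{cf}(\tau)=\omega$, then $\tau\not<\theta_n$, so $\theta_n\le\tau$; and the ordinals $\xi$ with $\kappa n+1+\xi\in s(\alpha)$ are cofinal in $\tau$ and all satisfy $\xi<\theta_n$, so $\theta_n\ge\tau$.

For $p_\theta\in P$ put $V_\theta=\bigcap_nW^n_{\theta_n}$. It is a $G_\delta$ set, as a countable intersection of $G_\delta$ sets, and $V_\theta\cap P=\{p_\theta\}$ by (3).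

**Step 4: count.** By Step 3, $P$ is discrete in $X_\delta$, and by Step 2 it is closed in $X$, hence in $X_\delta$. So $P$ is a closed discrete subset of $X_\delta$ of size $\kappa^\omega$. The cover of $X_\delta$ consisting of $X\setminus P$ and the $\kappa^\omega$ distinct sets $V_\theta$ has no proper subfamily that omits some $V_\theta$ and still covers, because $V_\theta$ is the only member containing $p_\theta$. Therefore $L(X_\delta)\ge\kappa^\omega$. Together with the upper bound and Part 2, $L(X_\delta)=\kappa^\omega=w(X)^\omega$. $\blacksquare$
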